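# Random-order contention resolution on a star: why negative correlation does not give $1-1/\mathsf e$

Throughout, $\mathsf e$ is Euler's number and $e,f,g,h,i$ are edges.

## 1. A star with heavy edges, light edges and a hidden mode

Take a vertex $v$ with two kinds of incident edges: $k$ *heavy* edges $h_1,\dots,h_k$ and $n$ *light* edges $1,\dots,n$. Fix $\varepsilon\in(0,1)$ and put $p=(1-\varepsilon)/n$. Each edge is randomly active or inactive, according to the following joint law.

* *Mode 0*, with probability $1-\varepsilon$. All heavy edges are inactive. The light edges are active independently, each with probability $p$.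
* *Mode 1*, with probability $\varepsilon$. Exactly one heavy edge is active, uniformly at random. Independently of which one, at most one light edge is active: for each $i$, with probability $p$ light edge $i$ is the only active light edge, and with the remaining probability $1-np=\varepsilon$ no light edge is active.

A heavy edge is active with probability $\varepsilon/k$. A light edge is active with probability $(1-\varepsilon)p+\varepsilon p=p$. The sum of all these probabilities is $\varepsilon+np=1$.

Look at a single light edge. It is active with probability $p$ in mode 0 and with probability $p$ in mode 1, so its state is independent of the mode. Someone who inspects the edges one by one, and has just found a first active edge that is light, has not learned from that edge's own state whether an active heavy edge is still to come. In mode 1 it may be; in mode 0 it cannot be.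

This is what the construction is for. Suppose the inspector may pick at most one active edge, and must decide on each edge when it is seen, with the edges arriving in uniformly random order. Each edge, when active, wants to be picked with probability at least $c$. To serve heavy edges one must sometimes refuse a lone light edge. To serve light edges one must usually accept it. The two wishes conflict, and the conflict pushes $c$ strictly below $1-1/\mathsf e$. All of this happens although the law is negatively correlated in a strong-looking sense.

## 2. Schemes, selectability, and three theorems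

**Instance.** Let $v$ be a vertex with a finite set $\delta(v)$ of incident edges, and let $z_e\in[0,1]$ with $\sum_{e\in\delta(v)}z_e\le1$. Let $Z_e\in\{0,1\}$ indicate that $e$ is active, with $\Pr[Z_e=1]=z_e$. The $Z_e$ need not be independent, but they satisfy
$$\Pr\Big[\bigcap_{e\in S}(Z_e=b)\Big]\le\prod_{e\in S}\Pr[Z_e=b]\qquad\forall S\subseteq\delta(v),\ b\in\{0,1\}.\tag{negCorr}$$
An instance is $\delta(v)$, the marginals, and a joint law with these marginals satisfying (negCorr).

For example, if at most one edge is ever active, then (negCorr) holds. For $b=1$ and $|S|\ge2$ the left side is $0$. For $b=0$ it is $1-\sum_{e\in S}z_e\le\prod_{e\in S}(1-z_e)$. Note that (negCorr) treats the all-active and the all-inactive events separately, says nothing about mixed events, and only bounds probabilities from above.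

**Random-order Contention Resolution Scheme (RCRS).** The edges arrive one at a time in uniformly random order, independent of the $Z_e$. When $e$ arrives, $Z_e$ is revealed, and the scheme decides immediately and irrevocably whether to select $e$, possibly using its own randomness and everything observed so far. It may select $e$ only if $Z_e=1$ and no edge has been selected yet. An *Ordered* Contention Resolution Scheme is the same, except that the scheme chooses the arrival order.

**Selectability.** For $c\in[0,1]$, a scheme is *$c$-selectable* if, for every instance, $\Pr[e\text{ is selected}\mid Z_e=1]\ge c$ for every $e$ with $z_e>0$.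

The scheme knows the instance, including the whole joint law. Its random bits, the *seed*, are independent of the order and of $Z$, and may be drawn in advance. Edges with $z_e=0$ are discarded.

Three facts are taken as known. Under (negCorr), a $1/2$-selectable RCRS exists. Under (negCorr), a $(1-1/\mathsf e)$-selectable Ordered Contention Resolution Scheme exists. For independent $Z_e$, a $(1-1/\mathsf e)$-selectable RCRS exists. Brubach, Grammel, Will Ma, MacRury and Srinivasan, in "Improved Guarantees for Offline Stochastic Matching via New Ordered Contention Resolution Schemes", arXiv:2106.06892 (2021), leave as an open question whether a $(1-1/\mathsf e)$-selectable RCRS is possible under (negCorr). The answer is no.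

Let $c^*$ be the supremum of all $c$ for which a $c$-selectable RCRS exists under (negCorr).

**Theorem 1.**
$$c^*\le\kappa:=1-\frac2{\mathsf e}+\frac{\sqrt{1+4\mathsf e}-1}{\mathsf e^2}<0.5953<1-\frac1{\mathsf e}.$$
Consequently no $(1-1/\mathsf e)$-selectable RCRS exists under (negCorr), even if the scheme knows the whole joint distribution.

**Theorem 2.** $c^*\ge1-\mathsf e^{-\mu}>0.580$, where $\mu\in(0,1)$ is the explicit constant defined in Section 8.

**Theorem 3.** Write $P(S):=\Pr[Z_f=0\ \forall f\in S]$. If (negCorr) is replaced by
$$P(S\cup T)\,P(S\cap T)\le P(S)\,P(T)\qquad\forall S,T\subseteq\delta(v),\tag{LS}$$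
then a $(1-1/\mathsf e)$-selectable RCRS exists, and $1-1/\mathsf e$ is best possible. (LS) holds for independent $Z_e$ and for all strongly Rayleigh distributions.

So $0.580<c^*<0.5953$; the exact value of $c^*$ is not determined here.

## 3. Stars with one or two edges, and the i.i.d. star

**One edge, or at most one active edge.** Select the active edge when it arrives. Every edge gets conditional probability $1$.

**Two edges.** Let $z_1\ge z_2$ and $z_1+z_2\le1$, so $z_2\le\frac12$. Write $z=z_2$. Accept edge 2 whenever it is active and nothing has been selected. Accept edge 1 with probability $\alpha$ if it arrives first and is active, and with probability $1$ if it arrives second, is active, and nothing has been selected. By (negCorr) with $b=1$ and two edges, $\Pr[Z_2=1\mid Z_1=1]\le z_2$ and $\Pr[Z_1=1\mid Z_2=1]\le z_1\le1-z$. Hence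
$$\Pr[1\text{ sel.}\mid Z_1=1]\ge\tfrac12\big(\alpha+1-z\big),\qquad \Pr[2\text{ sel.}\mid Z_2=1]\ge\tfrac12\big(2-\alpha(1-z)\big).$$
The two bounds agree for $\alpha=\frac{1+z}{2-z}$, which is at most $1$ because $z\le\frac12$. The common value is $\frac{3-2z+z^2}{4-2z}$, and
$$3-2z+z^2-(\sqrt3-1)(4-2z)=\big(z-(2-\sqrt3)\big)^2\ge0.$$
So every two-edge instance admits selection probabilities at least $\sqrt3-1>0.73$. Two edges cannot give the obstruction.

**The i.i.d. star.** Let $N$ edges be active independently with probability $1/N$. Any scheme selects an edge with probability at most $1-(1-1/N)^N$, the probability that something is active. A scheme with $\Pr[e\text{ sel.}\mid Z_e=1]\ge c$ for all $e$ selects an edge with probability at least $\sum_e c/N=c$. Hence $c\le1-(1-1/N)^N$, which tends to $1-1/\mathsf e$. The greedy rule, "select the first active edge", meets this bound by symmetry. So $1-1/\mathsf e$ is a ceiling that comes merely from the chance that nothing is active. The question is whether negative correlation can force a scheme below this ceiling.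

## 4. Negative correlation of the two-mode law

We check that Section 1 describes an instance. Let $S$ consist of $j$ heavy and $l$ light edges.

*The case $b=1$.* If $j\ge2$, the probability is $0$. If $j=1$, mode 1 is forced, and the probability is $\frac\varepsilon k$ for $l=0$, $\frac\varepsilon k\,p$ for $l=1$, and $0$ for $l\ge2$. If $j=0$, it is $1$ for $l=0$, $p$ for $l=1$, and $(1-\varepsilon)p^l$ for $l\ge2$, since two light edges are active together only in mode 0. In each case this is at most $(\varepsilon/k)^jp^l$.

*The case $b=0$.* In mode 0 the heavy edges are certainly inactive; in mode 1 the heavy and the light parts are independent. So the probability is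
$$(1-\varepsilon)(1-p)^l+\varepsilon\Big(1-\frac jk\Big)(1-lp).$$
Bernoulli's inequality $1-lx\le(1-x)^l$ for $x\in[0,1]$ gives $1-lp\le(1-p)^l$. As $1-\frac jk\ge0$, the expression is at most
$$\Big[(1-\varepsilon)+\varepsilon\Big(1-\frac jk\Big)\Big](1-p)^l=\Big(1-\frac{\varepsilon j}k\Big)(1-p)^l\le\Big(1-\frac\varepsilon k\Big)^j(1-p)^l,$$
where the last step is Bernoulli's inequality again. This is the product of the marginals. So (negCorr) holds.

## 5. Greedy selection, and thinning the light edges

**Greedy gives $1/2$.** Suppose $Z_e=1$ and we run greedy. Edge $e$ fails only if some active $f\ne e$ precedes it. The order is independent of $Z$, so the union bound and (negCorr) for pairs give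
$$\Pr[e\text{ not sel.}\mid Z_e=1]\le\sum_{f\ne e}\tfrac12\Pr[Z_f=1\mid Z_e=1]\le\tfrac12\sum_{f\ne e}z_f\le\tfrac12 .$$

For the i.i.d. star the union bound is wasteful, and there one gains by computing the probability that no active edge precedes $e$. In general this is where the argument stops: (negCorr) gives no lower bound, beyond the union bound, on the probability that a set of edges is inactive *given* $Z_e=1$. The two-mode star shows that the loss is real. Given that a heavy edge $h$ is active, we are in mode 1. The light edges then have disjoint activity events of total probability $np=1-\varepsilon$, and the active one, if any, precedes $h$ with probability $\frac12$. So the failure probability of $h$ under greedy is exactly $\frac{1-\varepsilon}2$, and its success probability tends to $\frac12$ as $\varepsilon\to0$.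

**Thinning.** The next attempt on this star is to protect heavy edges by considering each active light edge only with probability $\alpha$, by an independent coin. A heavy edge, given active, then succeeds with probability $1-\frac{\alpha(1-\varepsilon)}2\to1-\frac\alpha2$. For light edges, mode 0 contributes $(1-\varepsilon)\big(1-(1-\alpha p)^n\big)$ to the probability that a light edge is selected, and mode 1 contributes at most $\varepsilon$. By symmetry, dividing by $np=1-\varepsilon$ gives the conditional probability of each light edge, which tends to $1-\mathsf e^{-\alpha}$ as $n\to\infty$ and then $\varepsilon\to0$. To have both limits at least $1-1/\mathsf e$ we would need $\alpha\le2/\mathsf e<1$ and $\alpha\ge1$, which is impossible.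

If the order could be chosen, the conflict would vanish. Show all heavy edges first, then the light edges in random order, and select the first active edge. Then every active heavy edge is selected. By symmetry, mode 0 alone gives each light edge conditional probability at least $\frac{(1-\varepsilon)(1-(1-p)^n)}{np}=1-(1-p)^n$.

A general RCRS may do more than thin by a constant. It can watch how many heavy edges have already passed and use arbitrary history. The upper bound must handle all of this at once.

## 6. A weighted trade-off between heavy and light edges

Every scheme's behavior at its *first* active edge, when that edge is light, is described by one function of the arrival order, and this same function appears in both modes. Adding the two modes with a weight $W$ lets us bound the sum pointwise.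

**Step 1. Encode the decisions that matter.** The purpose is to isolate what the scheme does without knowing the mode. Let $P_0,P_1$ be the probabilities conditioned on modes 0 and 1. Fix the seed, and let $\omega$ be the arrival order, which is uniform and independent of $Z$ and of the mode. For a light edge $i$ let $A_i(\omega)\in\{0,1\}$ be the scheme's decision, with $1$ meaning select, when $i$ arrives active, the order is $\omega$, and all edges that arrived before $i$ were inactive. In this situation the scheme has seen only the prefix of $\omega$ up to $i$, with all earlier edges inactive and $i$ active. So $A_i$ depends only on $\omega$ and the seed. Let $\rho_i(\omega)$ be the fraction of the $k$ heavy edges that arrive after $i$.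

**Step 2. The cost of accepting, in mode 1.** The purpose is to show that accepting light edges hurts heavy ones. In mode 1, the event that $h$ and $i$ are the active edges has probability $p/k$. Suppose it occurs and $i$ precedes $h$. Then all edges before $i$ are inactive. If $A_i(\omega)=1$, edge $i$ is selected, and so $h$ is not. No other heavy edge is active, so no heavy edge is selected. These events are disjoint for different pairs $(h,i)$, and $\omega$ is independent of $Z$. Since $\frac1k\sum_h\mathbf 1[i\text{ before }h]=\rho_i$,
$$P_1[\text{heavy selected}]\le1-\sum_i p\,\mathbb E[\rho_iA_i].\tag{1}$$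

**Step 3. The cost of refusing, in mode 0.** The purpose is to show that refusing hurts light edges. Let $q=(1-p)^{n-1}$. In mode 0, edge $i$ is the only active edge with probability $pq$; in that case it is selected if and only if $A_i(\omega)=1$. No light edge is selected when none is active, which has probability $(1-p)^n$, or when a lone active $i$ is refused. Hence
$$P_0[\text{light selected}]\le1-(1-p)^n-\sum_i pq\,\mathbb E[1-A_i].\tag{2}$$

**Step 4. Combine pointwise.** The purpose is to eliminate the unknown $A_i$. Let $W>0$. Since $A_i\in\{0,1\}$,
$$W\rho_iA_i+q(1-A_i)\ge\min(W\rho_i,q).$$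
The number of heavy edges after $i$ is determined by the position of $i$ among $k+1$ edges in uniformly random order. So $\rho_i$ has the law of $\rho$, uniform on $\{0,\frac1k,\dots,1\}$. Adding $W$ times (1) to (2) and using $np=1-\varepsilon$,
$$W\,P_1[\text{heavy sel.}]+P_0[\text{light sel.}]\le W+1-(1-p)^n-(1-\varepsilon)\,\mathbb E\min(W\rho,q).\tag{3}$$
The right side does not depend on the seed, so averaging over the seed gives (3) for randomized schemes.

**Step 5. Insert selectability.** The purpose is to bound the left side of (3) below in terms of $c$. Let the scheme be $c$-selectable. The event $Z_h=1$ lies in mode 1 and has $P_1$-probability $\frac1k$, so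
$$P_1[\text{heavy sel.}]=\frac1k\sum_h\Pr[h\text{ sel.}\mid Z_h=1]\ge c .$$
For the light edges, $c(1-\varepsilon)=\sum_i cp\le\Pr[\text{light sel.}]\le P_0[\text{light sel.}]+\varepsilon$. With (3),
$$c(W+1-\varepsilon)\le\varepsilon+W+1-(1-p)^n-(1-\varepsilon)\,\mathbb E\min(W\rho,q).$$

**Step 6. Pass to the limit.** The purpose is to get a clean inequality; this is allowed because $c$ must work for all instances. Let $k\to\infty$ first: $\mathbb E\min(W\rho,q)=\frac1{k+1}\sum_{l=0}^k\min(Wl/k,q)\to\int_0^1\min(Wu,q)\,du$. Then let $n\to\infty$: both $(1-p)^n$ and $q$ tend to $\mathsf e^{-(1-\varepsilon)}$. Then let $\varepsilon\to0$. The result is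
$$c(1+W)\le W+1-\frac1{\mathsf e}-\int_0^1\min\Big(Wu,\frac1{\mathsf e}\Big)du.\tag{4}$$

**Step 7. Choose the weight.** The purpose is to make (4) explicit. Put $W=\frac1{\mathsf ex}$ with $x\in(0,1]$. Then $Wu\le\frac1{\mathsf e}$ exactly when $u\le x$, so the integral is $\frac1{\mathsf e}\big(\frac x2+1-x\big)=\frac1{\mathsf e}\big(1-\frac x2\big)$. Multiplying (4) by $\mathsf ex$ gives $c(1+\mathsf ex)\le1+\mathsf ex-x-x\big(1-\frac x2\big)$, that is,
$$c\le\frac{1+(\mathsf e-2)x+x^2/2}{1+\mathsf ex}.\tag{5}$$
At $x=1$ this reads $c\le\frac{2\mathsf e-1}{2\mathsf e+2}<0.5967$, which already answers the question.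

**Step 8. Optimize.** The purpose is to reach $\kappa$. At a stationary point of a quotient, its value is the quotient of the derivatives of numerator and denominator, here $\frac{x+\mathsf e-2}{\mathsf e}$. So we look for $x$ at which the right side of (5) has this value. Indeed
$$1+(\mathsf e-2)x+\frac{x^2}2-(1+\mathsf ex)\frac{x+\mathsf e-2}{\mathsf e}=\frac1{\mathsf e}\Big(2-x-\frac{\mathsf e}2x^2\Big),$$
which vanishes at $x=\frac{\sqrt{1+4\mathsf e}-1}{\mathsf e}\approx0.8997$. This $x$ lies in $(0,1]$, because $1+4\mathsf e<(1+\mathsf e)^2$ is equivalent to $\mathsf e>2$. Hence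
$$c\le\frac{x+\mathsf e-2}{\mathsf e}=1-\frac2{\mathsf e}+\frac{\sqrt{1+4\mathsf e}-1}{\mathsf e^2}=\kappa .$$
For the numerical value use $2.7182<\mathsf e<2.7183$. Then $1-\frac2{\mathsf e}<0.26425$. Also $\sqrt{1+4\mathsf e}<\sqrt{11.8732}<3.4458$ and $\mathsf e^2>7.3886$, so the last term is less than $\frac{2.4458}{7.3886}<0.33103$. Thus $\kappa<0.59528<0.5953$, while $1-\frac1{\mathsf e}>0.63$. This proves Theorem 1. $\blacksquare$

## 7. Arrival times, a dummy edge, and a minimax reduction to prefixes

Theorems 2 and 3 require schemes. Three reductions serve both.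

**Arrival times.** The purpose is to replace a random order by independent times. In advance, the scheme draws $|\delta(v)|$ i.i.d. uniform numbers in $[0,1]$ and assigns them in sorted order to the successive arrivals. As the order is uniform, the resulting times $t_e$ are i.i.d. uniform on $[0,1]$ and independent of $Z$.

**Dummy edge.** The purpose is to assume $\sum z_e=1$. If $\sum z_e<1$, add an edge $d$, independent of everything, with $z_d=1-\sum z_e$. The scheme simulates $t_d$ and $Z_d$, and "selecting" $d$ means selecting nothing afterwards. Let $P$ be the avoidance function of the real edges. For the extended family it is $P(S\setminus\{d\})(1-z_d)^{[d\in S]}$. Both sides of (negCorr) for $b=0$ gain the same factor when $d\in S$; for $b=1$ the common factor is $z_d$. In (LS) both sides gain the same power of $1-z_d$, because $[d\in S\cup T]+[d\in S\cap T]=[d\in S]+[d\in T]$. So both conditions are preserved. A scheme for the extended family is a randomized scheme for the real one.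

**Reduction to prefixes.** It is awkward to guarantee all edges at once. The next lemma says that it is enough, for each linear ordering of the edges, to guarantee all initial segments in total; the scheme may depend on the ordering. This linear ordering is a device of the analysis and has nothing to do with the arrival order.

**Lemma 4.** Fix an instance and $c$. Suppose that for every ordering $1,\dots,N$ of the edges (dummy last, if present), with $E_j=\{1,\dots,j\}$ and $s_j=z_1+\dots+z_j$, there is a scheme with $\Pr[\text{selected edge}\in E_j]\ge c\,s_j$ for all $j$. Then the instance has a scheme with $\Pr[e\text{ sel.}\mid Z_e=1]\ge c$ for all real edges $e$.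

*Proof.* A deterministic scheme is a map from finite histories (prefix of the order and revealed activity) to decisions, so there are finitely many of them. Fixing the seed of a randomized scheme, including simulated times and the dummy, leaves a deterministic one; so a randomized scheme induces a mixture of these. Consider the finite zero-sum game in which one player picks a deterministic scheme, the adversary picks a real edge $e$, and the payoff is $x_e=\Pr[e\text{ sel.}\mid Z_e=1]$. By von Neumann's minimax theorem, some mixture has $x_e\ge c$ for all real $e$, provided that for every probability vector $(y_e)$ on the real edges there is a scheme with $\sum_ey_ex_e\ge c$.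

Given $(y_e)$, put $w_e=y_e/z_e$ for real edges and $w_d=0$. Order the edges by nonincreasing $w$, dummy last, with $w_{N+1}:=0$. Since $y_ex_e=w_e\Pr[e\text{ sel.}]$, the scheme assumed for this ordering satisfies, by summation by parts,
$$\sum_ey_ex_e=\sum_jw_j\Pr[j\text{ sel.}]=\sum_j(w_j-w_{j+1})\Pr[\text{sel.}\in E_j]\ge c\sum_j(w_j-w_{j+1})s_j=c\sum_jw_jz_j=c.$$
The inequality uses $w_j-w_{j+1}\ge0$, and the last equality is $\sum_jw_jz_j=\sum_ey_e=1$. $\blacksquare$

## 8. A growing prefix and an equalizing differential equation

We now prove Theorem 2. Assume $\sum z_e=1$, fix an ordering, and keep the notation $E_j,s_j$ of Lemma 4.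

The plan is to let the scheme accept, at time $t$, exactly the first $m(t)$ units of mass in the ordering, where $m$ increases to $m(1)=1$. Greedy is the case $m\equiv1$. An initial segment of mass $a$ is then treated in two phases. Before the time $\tau$ at which $m(\tau)=a$, only this segment is accepted, so *any* acceptance counts for it. There (negCorr) with $b=0$ is useful, because it bounds above the probability that nothing happens. After $\tau$ the whole segment is accepted, and we use the union bound as for greedy. With $M(t)=\int_0^tm$, this will guarantee total probability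
$$1-\mathsf e^{-M(\tau)}+m(\tau)\,G(\tau),\qquad G(t)=\int_t^1(1-M(u))\,du,$$
and we want it to equal $c\,m(\tau)$ for every $\tau$. Set $D=1-\mathsf e^{-M}+m(G-c)$. If $D\equiv0$, then $G-c=-(1-\mathsf e^{-M})/m$, and $D'=0$ becomes
$$m\mathsf e^{-M}-m(1-M)-\frac{m'}m(1-\mathsf e^{-M})=0,\qquad\text{i.e.}\qquad m'=m^2\,\frac{\mathsf e^{-M}-1+M}{1-\mathsf e^{-M}} .$$
If the fraction is $\Psi'(M)$, this says $(\ln m)'=\Psi'(M)M'$, so $m$ is a constant times $\mathsf e^{\Psi(M)}$. The requirements $m(1)=1$ and total time $1$ fix the constants. We now do this forwards.

**Step 1. Define the constants and functions.** The purpose is to make $m$ and $\mu$ precise. Let $\Psi(0)=0$, $\Psi'(0)=0$, and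
$$\Psi'(u)=\frac u{1-\mathsf e^{-u}}-1=\frac{\mathsf e^{-u}-1+u}{1-\mathsf e^{-u}}\qquad(u>0).$$
The function $(1-\mathsf e^{-u})/u$ extends smoothly to $u=0$ with value $1$ and is positive on $[0,\infty)$. So $\Psi$ is smooth on $[0,\infty)$. Since $\mathsf e^{-u}>1-u$ for $u>0$, we have $\Psi'>0$ on $(0,\infty)$. Let
$$L(y)=\int_0^{y}\mathsf e^{\Psi(y)-\Psi(s)}\,ds .$$
Then $L(0)=0$ and $L'=1+\Psi'L>0$, and $L(1)>1$ because $\Psi(1)>\Psi(s)$ for $s<1$. So there is a unique $\mu\in(0,1)$ with $L(\mu)=1$. Set $c=1-\mathsf e^{-\mu}$.

The function $y\mapsto\int_0^y\mathsf e^{\Psi(\mu)-\Psi(s)}ds$ is increasing from $[0,\mu]$ onto $[0,L(\mu)]=[0,1]$. Let $M:[0,1]\to[0,\mu]$ be its inverse and $m=M'=\mathsf e^{\Psi(M)-\Psi(\mu)}$. Then $M(0)=0$, $M(1)=\mu$, $m(1)=1$, $m>0$, and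
$$m'=m\,\Psi'(M)\,M'=m^2\,\Psi'(M).\tag{6}$$
So $m$ is $C^1$, and it is strictly increasing because $M(t)>0$ for $t>0$.

**Step 2. Define the scheme.** The purpose is to realize "accept the first $m(t)$ units of mass". Put $s_0=0$, $I_j=(s_{j-1},s_j]$, and $\lambda_j(t)=|I_j\cap[0,m(t)]|/z_j\in[0,1]$. When an active edge $j$ arrives at time $t$, it becomes a *candidate* with probability $\lambda_j(t)$, by an independent coin. Select the first candidate. For two edges with $z_1=z_2=\frac12$, this means $\lambda_1(t)=\min(1,2m(t))$ and $\lambda_2(t)=\max(0,2m(t)-1)$. Let $\Lambda_j(t)=\int_0^t\lambda_j$. The $I_j$ partition $(0,1]$ and $m(t)\le1$, so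
$$\sum_jz_j\lambda_j(t)=m(t),\qquad\sum_jz_j\Lambda_j(t)=M(t).\tag{7}$$

**Step 3. Split time for a prefix.** The purpose is to separate the two phases. Fix $j$ and put $a=s_j$. Let $\tau=0$ if $a\le m(0)$. Otherwise let $\tau$ be the unique time with $m(\tau)=a$, which exists since $a\le1=m(1)$. For $t<\tau$ we have $m(t)<a$, so $\lambda_f(t)=0$ for $f>j$: before $\tau$ only edges of $E_j$ can become candidates. For $t\ge\tau$ we have $m(t)\ge a$, so $\lambda_f(t)=1$ for $f\le j$: from $\tau$ on, every active edge of $E_j$ is a candidate on arrival.

**Step 4. Before $\tau$.** The purpose is to show that something is selected before $\tau$ with probability at least $1-\mathsf e^{-M(\tau)}$. Given $Z$, edge $f$ becomes a candidate before $\tau$ with probability $Z_f\Lambda_f(\tau)$, independently over $f$. Let $R$ contain each $f$ independently with probability $\Lambda_f(\tau)$, independent of $Z$. Since $\prod_f(1-Z_f\mathbf 1[f\in R])$ is the indicator of $\{Z_f=0\ \forall f\in R\}$,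
$$\Pr[\text{no candidate before }\tau]=\mathbb E\prod_f\big(1-Z_f\Lambda_f(\tau)\big)=\mathbb E_R\,P(R).$$
By (negCorr) with $b=0$, this is at most
$$\mathbb E_R\prod_{f\in R}(1-z_f)=\prod_f\big(1-z_f\Lambda_f(\tau)\big)\le\mathsf e^{-\sum_fz_f\Lambda_f(\tau)}=\mathsf e^{-M(\tau)}.$$
If there is a candidate before $\tau$, the first one lies in $E_j$ and is selected.

**Step 5. After $\tau$.** The purpose is to bound below the probability that an edge of $E_j$ is selected at a time $t\ge\tau$. Let $i\in E_j$ with $t_i=t\ge\tau$ and $Z_i=1$. Then $i$ is a candidate, and it is selected unless there is an earlier candidate. By the union bound and (negCorr) with $b=1$ and $|S|=2$, an earlier candidate has conditional probability at most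
$$\sum_{f\ne i}\Pr[Z_f=1\mid Z_i=1]\,\Lambda_f(t)\le\sum_fz_f\Lambda_f(t)=M(t).$$
So edge $i$ is selected after $\tau$ with probability at least $z_i\int_\tau^1(1-M(t))\,dt=z_iG(\tau)$. Summing over $i\in E_j$ gives $aG(\tau)$. The events of Steps 4 and 5 are disjoint, so
$$\Pr[\text{sel.}\in E_j]\ge1-\mathsf e^{-M(\tau)}+a\,G(\tau).\tag{8}$$

**Step 6. The right side of (8) equals $ca$.** The purpose is to meet the hypothesis of Lemma 4. Let $D(t)=1-\mathsf e^{-M(t)}+m(t)(G(t)-c)$. As $G(1)=0$ and $m(1)=1$, we have $D(1)=1-\mathsf e^{-\mu}-c=0$. By the formula for $\Psi'$ and by (6),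
$$m(\mathsf e^{-M}-1+M)=m\,\Psi'(M)(1-\mathsf e^{-M})=\frac{m'}m(1-\mathsf e^{-M}).$$
Since $G'=-(1-M)$,
$$D'=m\mathsf e^{-M}-m(1-M)+m'(G-c)=\frac{m'}m\Big[1-\mathsf e^{-M}+m(G-c)\Big]=\frac{m'}m\,D .$$
So $(D/m)'=0$, and $D(1)=0$ gives $D\equiv0$. If $a>m(0)$, then $D(\tau)=0$ with $m(\tau)=a$ says that the right side of (8) is $ca$. If $a\le m(0)$, then $\tau=0$ and the right side of (8) is $aG(0)$. Now $D(0)=m(0)(G(0)-c)=0$ gives $G(0)=c$, so it is again $ca$. By Lemma 4, each instance has a scheme with all conditional probabilities at least $c$. Hence a $c$-selectable RCRS exists, and $c^*\ge1-\mathsf e^{-\mu}$.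

**Step 7. Bound $\mu$ from below.** The purpose is to show $1-\mathsf e^{-\mu}>0.580$. We first claim $y\coth y\le1+\frac{y^2}3$ for $y>0$, that is, $y\cosh y\le\big(1+\frac{y^2}3\big)\sinh y$. Compare coefficients of $y^{2r+1}$, multiplied by $(2r+1)!$: on the left $2r+1$, on the right $1+\frac{2r(2r+1)}3$. They agree for $r=0$; for $r\ge1$ the inequality $2r\le\frac{2r(2r+1)}3$ holds because $2r+1\ge3$. Since $1+\coth\frac u2=\frac2{1-\mathsf e^{-u}}$,
$$\Psi'(u)=\frac u2+\frac u2\coth\frac u2-1\le\frac u2+\frac{u^2}{12}=\varphi'(u),\qquad\varphi(u)=\frac{u^2}4+\frac{u^3}{36}.$$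
So $\Psi(y)-\Psi(s)\le\varphi(y)-\varphi(s)$ for $s\le y$. With $\mathsf e^{-x}\le1-x+\frac{x^2}2$ for $x\ge0$,
$$L(y)\le\mathsf e^{\varphi(y)}\int_0^{y}\Big(1-\varphi+\frac{\varphi^2}2\Big).$$
Take $y=\mu_0=0.868$.

* $\varphi(\mu_0)\le0.20653$. The alternating Taylor polynomial of degree $5$ at $x=0.20653$ bounds $\mathsf e^{-x}$ below and exceeds $0.8134$, so $\mathsf e^{-\varphi(\mu_0)}\ge0.8134$.
* $\int_0^{\mu_0}\varphi=\frac{\mu_0^3}{12}+\frac{\mu_0^4}{144}\ge0.0584$.
* $\varphi^2=\frac{u^4}{16}+\frac{u^5}{72}+\frac{u^6}{1296}$, so $\frac12\int_0^{\mu_0}\varphi^2=\frac12\Big(\frac{\mu_0^5}{80}+\frac{\mu_0^6}{432}+\frac{\mu_0^7}{9072}\Big)\le0.0036$.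

The integral is at most $0.868-0.0584+0.0036=0.8132<0.8134\le\mathsf e^{-\varphi(\mu_0)}$. So $L(0.868)<1$, and $\mu>0.868$ because $L$ is increasing. The Taylor polynomial of degree $5$ gives $\mathsf e^{0.868}>2.381>\frac1{0.42}$, so $1-\mathsf e^{-\mu}>1-\mathsf e^{-0.868}>0.580$. This proves Theorem 2. $\blacksquare$

## 9. Log-submodular avoidance and the constant $1-1/\mathsf e$

Condition (LS) says that $\ln P$ is submodular wherever it is finite: avoiding a set makes further avoidance less likely, by a larger factor the larger the set already avoided. For example, if exactly one edge is active, then $P(S)=1-z(S)$ with $z(S)=\sum_{e\in S}z_e$. The pairs $\big(P(S\cup T),P(S\cap T)\big)$ and $\big(P(S),P(T)\big)$ have the same sum, and the first is more spread out, so its product is smaller: (LS) holds.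

The two-mode law with $n\ge2$ violates (LS). Let $H$ be the set of heavy edges. Avoiding $H$ means mode 0, so $P(H)=1-\varepsilon$ and $P(H\cup\{1,2\})=(1-\varepsilon)(1-p)^2$. On the other hand, $P(\{1,2\})=(1-\varepsilon)(1-p)^2+\varepsilon(1-2p)=(1-p)^2-\varepsilon p^2$. So $P(H\cup\{1,2\})>P(H)P(\{1,2\})$, although (negCorr) compares with the product of all marginals and is satisfied.

Assume (LS) and, by the dummy edge, $\sum z_e=1$. Note that $P(\emptyset)=1$. Applying (LS) to disjoint sets repeatedly,
$$P(S)\le\prod_{f\in S}(1-z_f),\qquad\text{so}\qquad P(\delta(v))\le\mathsf e^{-\sum z_f}=\mathsf e^{-1}.$$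

**Step 1. Define the scheme.** The purpose is to accept a fixed prefix, cut so that some candidate appears with probability exactly $1-\mathsf e^{-1}$. Fix an ordering. The numbers $P(E_0)=1,P(E_1),\dots,P(E_N)\le\mathsf e^{-1}$ are nonincreasing. Let $r$ be the index with $P(E_{r-1})>\mathsf e^{-1}\ge P(E_r)$, and choose $\lambda\in(0,1]$ with $(1-\lambda)P(E_{r-1})+\lambda P(E_r)=\mathsf e^{-1}$. Put $E=E_{r-1}$. Active edges of $E$ are candidates on arrival. If active, edge $r$ is a candidate with probability $\lambda$, by an independent coin. Later edges are never candidates. Select the first candidate. Let $F(t)$ be the probability of no candidate before time $t$. Then $F(1)=\mathsf e^{-1}$ by the choice of $\lambda$.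

**Step 2. Show $F(t)\ge\mathsf e^{-t}$.** The purpose is to supply the lower bound on "nothing so far" that (negCorr) could not give. For $S\subseteq E$ we have $P(S)\ge P(E)>0$. Put $h(S)=-\ln P(S)$ and $v(S)=\Pr[Z_r=1\mid Z_f=0\ \forall f\in S]$, so that $1-v(S)=P(S\cup\{r\})/P(S)$. By (LS), $h$ is supermodular on $E$:
$$h(S\cup T)+h(S\cap T)\ge h(S)+h(T).$$
For $S\subseteq S'\subseteq E$, (LS) applied to $S\cup\{r\}$ and $S'$ gives $P(S'\cup\{r\})P(S)\le P(S\cup\{r\})P(S')$, so $1-v$ is nonincreasing. In particular $v(S)\le v(E)$.

Let $S_t$ contain each element of $E$ independently with probability $t$; it represents the edges of $E$ that arrived before $t$. Edge $r$ has arrived before $t$ with a successful coin with probability $t\lambda$, independently. So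
$$F(t)=\mathbb E\big[(1-t\lambda)P(S_t)+t\lambda P(S_t\cup\{r\})\big]=\mathbb E\big[P(S_t)\,(1-t\lambda v(S_t))\big].$$
Taking $t=1$ gives $P(E)(1-\lambda v(E))=F(1)=\mathsf e^{-1}>0$. Hence $1-t\lambda v(S)\ge1-\lambda v(E)>0$ for all $S\subseteq E$, and all logarithms below are finite. By Jensen's inequality for the concave function $\ln$,
$$\ln F(t)\ge-\mathbb E\,h(S_t)+\mathbb E\ln\big(1-t\lambda v(S_t)\big).\tag{9}$$

For the first term, telescope along $E=\{1,\dots,r-1\}$, using $h(\emptyset)=0$:
$$h(S_t)=\sum_{l\le r-1}\mathbf 1[l\in S_t]\big(h(S_t\cap E_l)-h(S_t\cap E_{l-1})\big)\le\sum_{l\le r-1}\mathbf 1[l\in S_t]\big(h(E_l)-h(E_{l-1})\big).$$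
The inequality is supermodularity for the sets $S_t\cap E_l$ and $E_{l-1}$: when $l\in S_t$, their union is $E_l$ and their intersection is $S_t\cap E_{l-1}$. Taking expectations, $\mathbb E\,h(S_t)\le t\,h(E)$.

For the second term, $v(S_t)\le v(E)$. Since $1-tx=(1-t)\cdot1+t(1-x)$, concavity of $\ln$ gives
$$\ln(1-t\lambda v(S_t))\ge\ln(1-t\lambda v(E))\ge t\ln(1-\lambda v(E)).$$
Inserting both in (9),
$$\ln F(t)\ge t\ln\big[P(E)(1-\lambda v(E))\big]=t\ln F(1)=-t .$$

**Step 3. Guarantee all prefixes.** The purpose is to verify the hypothesis of Lemma 4 with $c=1-1/\mathsf e$. Let $i\le r-1$. For $S\not\ni i$, (LS) for $S$ and $\{i\}$ gives $P(S\cup\{i\})\le P(S)(1-z_i)$. So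
$$\Pr[Z_f=0\ \forall f\in S,\ Z_i=1]=P(S)-P(S\cup\{i\})\ge z_iP(S),$$
that is, $\Pr[Z_f=0\ \forall f\in S\mid Z_i=1]\ge P(S)$. Let $R$ be the random set of those $f\in E_r\setminus\{i\}$ that arrive before $t$ and, for $f=r$, whose coin succeeds. It is independent of $Z$ and of $t_i$. Given $Z_i=1$ and $t_i=t$, the probability that no candidate precedes $i$ is $\mathbb E_R\Pr[Z_f=0\ \forall f\in R\mid Z_i=1]\ge\mathbb E_RP(R)$. The last quantity is the unconditional probability that no $f\ne i$ is a candidate before $t$, which is at least $F(t)\ge\mathsf e^{-t}$. Since $i$ is a candidate on arrival,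
$$\Pr[i\text{ sel.}\mid Z_i=1]\ge\int_0^1\mathsf e^{-t}\,dt=1-\frac1{\mathsf e}.$$
Summing, $\Pr[\text{sel.}\in E_j]\ge\big(1-\frac1{\mathsf e}\big)s_j$ for $j\le r-1$. For $j\ge r$, all candidates lie in $E_r\subseteq E_j$, so $\Pr[\text{sel.}\in E_j]=1-F(1)=1-\frac1{\mathsf e}\ge\big(1-\frac1{\mathsf e}\big)s_j$. Lemma 4 gives the $(1-1/\mathsf e)$-selectable RCRS.

**Step 4. Optimality.** The purpose is to see that no larger constant works under (LS). For independent $Z_e$ we have $P(S)=\prod_{f\in S}(1-z_f)$, and (LS) holds with equality, because each $f$ occurs equally often on both sides. So the i.i.d. star of Section 3 satisfies (LS), and there $c\le1-(1-1/N)^N\to1-1/\mathsf e$.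

**Step 5. Strongly Rayleigh laws satisfy (LS).** The purpose is to verify the last assertion of Theorem 3. A law of $(Z_e)$ is *strongly Rayleigh* if its generating polynomial $\mathbb E\prod_ex_e^{Z_e}$ has no zero at which all $x_e$ have positive imaginary part. For independent $Z_e$ the polynomial is $\prod_e(1-z_e+z_ex_e)$, and no factor vanishes there. If exactly one edge is active, it is $\sum_ez_ex_e$, whose imaginary part is positive there. A law is *negatively associated* if $\mathbb E[\phi\psi]\le\mathbb E[\phi]\,\mathbb E[\psi]$ for nondecreasing functions $\phi,\psi$ of disjoint sets of coordinates. Borcea, Brändén and Liggett ("Negative dependence and the geometry of polynomials", J. Amer. Math. Soc. 22 (2009)) show that strongly Rayleigh measures are closed under conditioning on coordinates and are negatively associated.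

Let $a\ne b$ be edges outside $S$ with $P(S)>0$, and condition on $Z_f=0$ for all $f\in S$. With $\alpha,\beta$ the conditional means of $Z_a,Z_b$, negative association gives $\mathbb E[Z_aZ_b]\le\alpha\beta$ under the conditional law. So the conditional probability of $Z_a=Z_b=0$ is $1-\alpha-\beta+\mathbb E[Z_aZ_b]\le(1-\alpha)(1-\beta)$. Multiplying by $P(S)^2$,
$$P(S\cup\{a,b\})\,P(S)\le P(S\cup\{a\})\,P(S\cup\{b\}),\tag{10}$$
and (10) is trivial if $P(S)=0$.

To get (LS) from (10), let $S,T$ be given. If $P(S\cup T)=0$, then (LS) is trivial. Otherwise $P>0$ on all subsets of $S\cup T$. Write $S\setminus T=\{a_1,\dots,a_x\}$ and $T\setminus S=\{b_1,\dots,b_y\}$, and set $Q(i,j)=P\big((S\cap T)\cup\{a_1,\dots,a_i\}\cup\{b_1,\dots,b_j\}\big)$. By (10),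
$$\frac{Q(i+1,j+1)}{Q(i,j+1)}\le\frac{Q(i+1,j)}{Q(i,j)} .$$
Iterating over $j$ gives $\frac{Q(i+1,y)}{Q(i,y)}\le\frac{Q(i+1,0)}{Q(i,0)}$. Multiplying over $i=0,\dots,x-1$ gives $\frac{Q(x,y)}{Q(0,y)}\le\frac{Q(x,0)}{Q(0,0)}$. Since $Q(x,y)=P(S\cup T)$, $Q(0,0)=P(S\cap T)$, $Q(x,0)=P(S)$ and $Q(0,y)=P(T)$, this is (LS). $\blacksquare$
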